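# Prescribing the degrees of the partial quotients of an algebraic power series

## Seven partial quotients over $\mathbb F_2$, by hand

Work over $\mathbb F_2$ and compute continued fractions whose partial quotients are $z$ or $z+1$, the only polynomials of degree $1$. Start with $[0;z]=1/z$. Next, since $z+\frac1z=\frac{z^2+1}{z}$,
$$[0;z,z,z]=\frac{1}{z+\frac{z}{z^2+1}}=\frac{z^2+1}{z^3+z+z}=\frac{z^2+1}{z^3}=\frac1z+\frac1{z^3}.$$
In characteristic $2$ the two copies of $z$ in the denominator cancel, and the value is the old one plus a single reciprocal. Now put the letter $z+1$ between two copies of the word $z,z,z$. With $M_a=\begin{pmatrix}a&1\\1&0\end{pmatrix}$, the fraction $[0;b_1,\dots,b_s]$ is $Q/P$, where $(P,Q)^t$ is the first column of $M_{b_1}\cdots M_{b_s}$. Here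
$$M_z^3=\begin{pmatrix}z^3&z^2+1\\z^2+1&z\end{pmatrix},$$
and the first column of $M_{z+1}M_z^3$ is $\bigl((z+1)z^3+z^2+1,\;z^3\bigr)^t$. So the first column of $M_z^3M_{z+1}M_z^3$ is
$$P=z^3\bigl((z+1)z^3+z^2+1\bigr)+(z^2+1)z^3=(z+1)z^6,$$
$$Q=(z^2+1)\bigl((z+1)z^3+z^2+1\bigr)+z\cdot z^3=(z+1)z^3(z^2+1)+1,$$
and
$$[0;z,z,z,z+1,z,z,z]=\frac QP=\frac1z+\frac1{z^3}+\frac1{z^6(z+1)}.$$

The denominators are $P_0=z$, $P_1=z\,P_0^2$, $P_2=(z+1)P_1^2$. If we go on forever, inserting $z$ and $z+1$ alternately between two copies of the word we have, we expect an infinite continued fraction with all partial quotients of degree $1$, equal to a series $\sum 1/P_n$ in which each $P_{n+1}$ is a simple multiple of $P_n^2$. In characteristic $2$ squaring is additive, so such a series should satisfy an algebraic equation.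

This suggests a question. The partial quotients of an algebraic series can apparently have degree $1$ throughout without being periodic. Can the degrees be $1$ and $5$, each infinitely often? Can they all be $7$? Does the same hold over $\mathbb F_3$, where nothing cancels so kindly?

## Power series, spectra, and the statements

Let $q$ be a power of a prime $p$, and put $R=\mathbb F_q[z]$, $K=\mathbb F_q(z)$, $K_\infty=\mathbb F_q((z^{-1}))$. For $\xi=\sum_{h\ge-m}c_hz^{-h}$ with $c_{-m}\ne0$ put $|\xi|=q^m$, and put $|0|=0$. This is an ultrametric absolute value, and a nonzero polynomial $P$ has $|P|=q^{\deg P}\ge1$. Let $\Vert\xi\Vert$ be the absolute value of the part of $\xi$ consisting of negative powers of $z$.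

Every $\xi\in K_\infty$ has a continued fraction expansion $\xi=[a_0;a_1,a_2,\dots]$ with $a_0\in R$ and $a_n\in R$ non-constant for $n\ge1$: take the polynomial part, invert the rest, repeat. The expansion is infinite exactly when $\xi$ is irrational, that is, $\xi\notin K$. The word "degree" has two uses below: the degree of a polynomial in $z$, and the degree of an algebraic series over $K$.

**Definition.** An irrational $\xi$ is *badly approximable* if the degrees of its partial quotients are bounded. Equivalently (Fact 3 below), its *Lagrange constant* $C(\xi)=\liminf_{Q\in R\setminus\{0\}}|Q|\,\Vert Q\xi\Vert$ is positive.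

**Definition.** The *spectrum* of a badly approximable $\xi$ is the set of positive integers $k$ such that $\xi$ has infinitely many partial quotients of degree $k$.

For example, $[0;z^9,z,z^2,z,z^2,z,z^2,\dots]$ has spectrum $\{1,2\}$: the single $z^9$ does not count. The spectrum of a badly approximable series is always finite and nonempty, since infinitely many partial quotients share finitely many degrees.

If we ask for no more than an algebraic series, a prescribed spectrum is cheap. For $\mathcal N=\{k_1,\dots,k_l\}$ let $\theta$ have the periodic expansion with period $z^{k_1},\dots,z^{k_l}$. With $M_{z^{k_1}}\cdots M_{z^{k_l}}=\begin{pmatrix}P&P'\\Q&Q'\end{pmatrix}$ we have $\theta=(P\theta+P')/(Q\theta+Q')$, so $Q\theta^2+(Q'-P)\theta-P'=0$ with $Q\neq 0$, and $\theta$ is quadratic. So the question is about degree at least $3$. It is posed in Yann Bugeaud and Guo-Niu Han, "The Thue-Morse continued fractions in characteristic $2$ are algebraic", arXiv:2203.02213 (2022): *given a finite nonempty set $\mathcal N$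 of positive integers, is there a badly approximable series in $\mathbb F_q((z^{-1}))$, algebraic of degree at least $3$, with spectrum $\mathcal N$?* The answer is yes, for every $q$ and every $\mathcal N$.

**Theorem 1.** Let $q$ be a power of a prime $p$ and $\mathcal N$ a finite nonempty set of positive integers. There is a badly approximable $\xi\in\mathbb F_q((z^{-1}))$, algebraic of degree $\ge3$ over $\mathbb F_q(z)$, all of whose partial quotients $a_n$ $(n\ge1)$ have degree in $\mathcal N$, and whose spectrum is $\mathcal N$.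

Hence the spectra of badly approximable algebraic series of degree $\ge3$ are exactly the finite nonempty sets of positive integers.

**Theorem 2.** Let $\mathcal N$ be as above, let $(f_k)_{k\in\mathcal N}$ be positive rationals with sum $1$, and let $c_0,\dots,c_t\in\mathbb F_q[z]$ with $c_1,\dots,c_t$ non-constant.

(a) There is an algebraic $\xi$ whose expansion begins with $c_0,\dots,c_t$; whose later partial quotients all have degree in $\mathcal N$; whose sequence of degrees after $c_t$ is purely periodic; and in which degree $k$ occurs with frequency $f_k$ for each $k\in\mathcal N$. If $p$ is odd, then for any given $s\ge1$, $\xi$ can be chosen of degree exactly $p^s+1$. If $p=2$, $\xi$ can be chosen of degree $3$ or $4$. In particular such $\xi$ are dense in $\mathbb F_q((z^{-1}))$; they have spectrum $\mathcal N$ and $C(\xi)=q^{-\max\mathcal N}$.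

(b) Let $p=2$ and let $\mathcal A$ be a finite nonempty set of non-constant polynomials. There is a $\xi$ algebraic of degree $\ge3$ with $a_n\in\mathcal A$ for all $n\ge1$ and every element of $\mathcal A$ occurring infinitely often if and only if $|\mathcal A|\ge2$.

## Matrices, convergents, and Lagrange's theorem

A matrix in $GL_2(K_\infty)$ acts on $\mathbb P^1(K_\infty)$ by $\begin{pmatrix}A&B\\\Gamma&E\end{pmatrix}\cdot y=\frac{Ay+B}{\Gamma y+E}$. Since $M_a\cdot y=a+1/y$, we have $[b_1,\dots,b_s,y]=M_{b_1}\cdots M_{b_s}\cdot y$. We write $[b_1,b_2,\dots]$ for a continued fraction whose polynomial part is $b_1$. Each $M_a$ is symmetric of determinant $-1$.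

**Fact 1.** If $b_1,\dots,b_s$ are non-constant polynomials and $\zeta=M_{b_1}\cdots M_{b_s}\cdot y$ with $|y|>1$, then the expansion of $\zeta$ begins with $b_1,\dots,b_s$. An infinite continued fraction converges to an irrational series, which is determined by its partial quotients.

For the first part: $b_s+1/y$ has polynomial part $b_s$ because $|1/y|<1$, and its absolute value is $|b_s|>1$; now repeat with $b_{s-1}$, and so on. The second part is the textbook convergence statement.

**Fact 2.** If $b_1,\dots,b_s$ are non-constant and $M_{b_1}\cdots M_{b_s}=\begin{pmatrix}P&P'\\Q&Q'\end{pmatrix}$, then $|P|=q^{\sum_{i=1}^s\deg b_i}$, $|Q|=q^{\sum_{i=2}^s\deg b_i}$, $|P'|=q^{\sum_{i=1}^{s-1}\deg b_i}$ and $|Q'|<|Q|$. The determinant is $(-1)^s$.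

For $s=1$ the matrix is $M_{b_1}$. Multiplying on the right by $M_{b_{s+1}}$ replaces $(P,P')$ by $(b_{s+1}P+P',P)$ and $(Q,Q')$ by $(b_{s+1}Q+Q',Q)$. As $|P'|<|P|$ and $|Q'|<|Q|$, the new first entries have absolute values $|b_{s+1}||P|$ and $|b_{s+1}||Q|$, and the induction goes on.

For irrational $\xi=[a_0;a_1,\dots]$ let $p_n/q_n$ be the convergents, so that $M_{a_0}\cdots M_{a_n}=\begin{pmatrix}p_n&p_{n-1}\\q_n&q_{n-1}\end{pmatrix}$ (the index distinguishes them from the numbers $p$ and $q$). Let $\xi_{n+1}=[a_{n+1},a_{n+2},\dots]$ be the complete quotient. From $\xi=(p_n\xi_{n+1}+p_{n-1})/(q_n\xi_{n+1}+q_{n-1})$ we get $q_n\xi-p_n=\pm1/(q_n\xi_{n+1}+q_{n-1})$, hence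
$$|q_n\xi-p_n|=\frac1{|q_n||a_{n+1}|}=\frac1{|q_{n+1}|}. \tag{1}$$

**Fact 3.** $C(\xi)=q^{-\limsup\deg a_n}$.

*Proof.* By (1), $|q_n|\Vert q_n\xi\Vert=|a_{n+1}|^{-1}$ (for $n\ge0$, as $|q_{n+1}|>1$). It remains to see that if $|q_n|\le|Q|<|q_{n+1}|$, then $|Q\xi-P|\ge|q_n\xi-p_n|$ for every $P\in R$. Write $(P,Q)=x(p_n,q_n)+y(p_{n+1},q_{n+1})$ with $x,y\in R$, possible as the determinant is $\pm1$. Since $0<|Q|<|q_{n+1}|$, $x\neq0$. If $y=0$ the claim is clear. If $y\ne0$, then $|Q|<|q_{n+1}|$ forces $|xq_n|=|yq_{n+1}|$, so $|x|>|y|$. Then $|x(q_n\xi-p_n)|=|x|/|q_{n+1}|$ exceeds $|y(q_{n+1}\xi-p_{n+1})|=|y|/|q_{n+2}|$, so $|Q\xi-P|=|x|/|q_{n+1}|\ge|q_n\xi-p_n|$. $\square$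

**Fact 4 (Lagrange).** If $\xi\in K_\infty$ has degree $2$ over $K$, its expansion is ultimately periodic.

*Proof.* Let $f(S,T)=AS^2+BST+CT^2$ with $A,B,C\in R$, $f\ne0$, $f(\xi,1)=0$. Then $f(T,1)$ is a multiple of the minimal polynomial of $\xi$ and has no root in $K$. Put $p_n=\xi q_n+\varepsilon_n$, so $|\varepsilon_n|=|q_{n+1}|^{-1}$. By homogeneity $\xi_{n+1}$ is a root of $f(p_nT+p_{n-1},q_nT+q_{n-1})=A_nT^2+B_nT+C_n$, where $A_n=f(p_n,q_n)$, $C_n=f(p_{n-1},q_{n-1})$ and $B_n=2Ap_np_{n-1}+B(p_nq_{n-1}+p_{n-1}q_n)+2Cq_nq_{n-1}$. Substituting $p_n=\xi q_n+\varepsilon_n$ and using $f(\xi,1)=0$,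
$$A_n=(2A\xi+B)q_n\varepsilon_n+A\varepsilon_n^2,\qquad B_n=(2A\xi+B)(q_n\varepsilon_{n-1}+q_{n-1}\varepsilon_n)+2A\varepsilon_n\varepsilon_{n-1}.$$
As $|q_n\varepsilon_n|$, $|q_n\varepsilon_{n-1}|$, $|q_{n-1}\varepsilon_n|\le1$, the polynomials $A_n,B_n,C_n$ are bounded, so only finitely many triples occur. Moreover $A_n\neq0$, since otherwise $p_n/q_n\in K$ would be a root of $f(T,1)$. So each triple has at most two roots, finitely many values $\xi_{n+1}$ occur, and $\xi_m=\xi_n$ for some $m\ne n$. $\square$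

We use Fact 4 in this form: *an algebraic series whose expansion is infinite and not ultimately periodic has degree at least $3$.*

## Characteristic $2$: folded words

Here is the opening example in general. Let $p=2$. Let $w$ be a nonempty finite word of non-constant polynomials and let $x\ne y$ be non-constant polynomials. Put $x_n=x$ for even $n$ and $x_n=y$ for odd $n$, and
$$W_0=w,\qquad W_{n+1}=W_n\,x_n\,W_n^R,$$
where $R$ as an exponent means reversal. Each $W_n$ is a prefix of $W_{n+1}$. Let $W_\infty$ be the limit word and $\eta=[0;W_\infty]$. The opening used $w=(z)$, $x=z$, $y=z+1$.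

**Step 1: a recursion for the denominators.** We want the cancellation seen by hand. Let $N_n=\begin{pmatrix}P_n&P_n'\\Q_n&Q_n'\end{pmatrix}$ be the product of the matrices $M$ over $W_n$. Its determinant is $1$ because the characteristic is $2$, and $[0;W_n]=Q_n/P_n$. As each $M_a$ is symmetric, the matrix of $W_n^R$ is the transpose of $N_n$, so $N_{n+1}=N_nM_{x_n}N_n^t$. The first column of $M_{x_n}N_n^t$ is $(x_nP_n+P_n',\,P_n)^t$. Therefore
$$P_{n+1}=P_n(x_nP_n+P_n')+P_n'P_n=x_nP_n^2,\qquad Q_{n+1}=Q_n(x_nP_n+P_n')+Q_n'P_n=x_nP_nQ_n+1. \tag{2}$$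
Dividing, $Q_{n+1}/P_{n+1}=Q_n/P_n+1/P_{n+1}$. Since $|P_n|\to\infty$,
$$\eta=\frac{Q_0}{P_0}+\sum_{n\ge1}\frac1{P_n}. \tag{3}$$

**Step 2: algebraicity.** We turn (2) into an equation using additivity of squaring. Because $x_n$ alternates, we group the even indices: let $\Theta=\sum_{m\ge0}1/P_{2m}$. Since $P_{2m+1}=xP_{2m}^2$ and $P_{2m+2}=yP_{2m+1}^2=yx^2P_{2m}^4$,
$$\sum_{m\ge0}\frac1{P_{2m+1}}=\frac{\Theta^2}x,\qquad \Theta=\frac1{P_0}+\frac{\Theta^4}{yx^2},\qquad \eta=\frac{Q_0+1}{P_0}+\Theta+\frac{\Theta^2}x.$$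
(In the last formula the sum in (3) omits $1/P_0$, and $-1=1$.) So $[K(\Theta):K]\le4$, and $\eta\in K(\Theta)$ is algebraic of degree at most $4$. In the opening example $\eta=\Theta+\Theta^2/z$ with $\Theta=\frac1z+\frac{\Theta^4}{z^2(z+1)}$.

**Step 3: the shape of $W_\infty$.** To test periodicity we locate the inserted letters. For $n\ge1$ the word $W_n=W_{n-1}x_{n-1}W_{n-1}^R$ is its own reversal, so $W_{n+1}=W_nx_nW_n$. By induction $W_n$ (for $n\ge1$) consists of $2^n$ blocks $w,w^R,w,w^R,\dots$ separated by $2^n-1$ letters, and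
$$W_\infty=w\,e_1\,w^R\,e_2\,w\,e_3\,w^R\,e_4\cdots,\qquad e_j=x_{v_2(j)},$$
where $v_2$ is the $2$-adic valuation: indeed $e_{2^n}=x_n$, and for $1\le j<2^n$ we have $e_{2^n+j}=e_j$, which matches $v_2(2^n+j)=v_2(j)$.

**Step 4: $W_\infty$ is not ultimately periodic.** This gives degree $\ge3$. Suppose $\tau$ is an eventual period. Then $\tau(|w|+1)$ is one too. The letter $e_j$ stands at position $j(|w|+1)$, so $e_{j+\tau}=e_j$ for all large $j$. Write $\tau=2^it$ with $t$ odd, and take $j=2^iu$ with $u$ odd, large, and $u+t\equiv2\pmod4$. Then $v_2(j)=i$ and $v_2(j+\tau)=i+1$, so $e_j=x_i$ and $e_{j+\tau}=x_{i+1}$ are different, a contradiction. By Fact 4, $\eta$ has degree $3$ or $4$.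

Each letter of $w$, and each of $x,y$, occurs infinitely often in $W_\infty$, and no other letter occurs.

**Proof of Theorem 1 for $p=2$.** For $\mathcal N=\{k_1,\dots,k_l\}$ take $w=(z^{k_1},\dots,z^{k_l})$, $x=z^{k_1}$, $y=z^{k_1}+1$, and $\xi=\eta$. $\square$

## Odd characteristic: signed folding, and Frobenius on letters

Let $p$ be odd. In (2) we used $2P_nP_n'=0$. That can be repaired by signs: fold with $-W^R$, the reversed word with all letters negated. Put $J=\operatorname{diag}(1,-1)$. Then $M_{-a}=-JM_aJ$, so if $W$ has length $s$ and matrix $N=\begin{pmatrix}P&P'\\Q&Q'\end{pmatrix}$, the matrix of $-W^R$ is $(-1)^sJN^tJ=(-1)^s\begin{pmatrix}P&-Q\\-P'&Q'\end{pmatrix}$. The first column of $NM_xJN^tJ$ is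
$$\begin{pmatrix}P(xP-P')+P'P\\Q(xP-P')+Q'P\end{pmatrix}=\begin{pmatrix}xP^2\\xPQ+(-1)^s\end{pmatrix}.$$
So $W\,x\,(-W^R)$ has denominator $\pm xP^2$ and value $\frac QP+\frac{(-1)^s}{xP^2}$. Degrees stay bounded, and we again get a sum of terms $\pm1/P_n$ with $P_{n+1}=\pm x_nP_n^2$. What stops working is Step 2: it needs $\sum 1/P_n^2=\bigl(\sum1/P_n\bigr)^2$, and for odd $p$ squaring is not additive. Folding doubles; the additive power map in characteristic $p$ is $\xi\mapsto\xi^r$ with $r$ a power of $p$.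

So let us start from that map. Fix $r=p^s$ with $s\ge1$. For a matrix $M$ let $M^{(r)}$ be the matrix with all entries raised to the power $r$. This is a ring homomorphism, and $(M\cdot y)^r=M^{(r)}\cdot y^r$. The simplest equation to try is $\xi=M_a\cdot\xi^r=a+1/\xi^r$. Iterating, and using $(M_a)^{(r)}=M_{a^r}$, we get
$$\xi=[a,a^r,a^{r^2},a^{r^3},\dots],$$
which is algebraic but has unbounded degrees. The failure is visible in one formula: *Frobenius turns the letter $a$ into one letter of degree $r\deg a$, where we would like $r$ letters of degree $\deg a$.* If $X$ is the matrix of a word $w$, Frobenius gives $X^{(r)}$, the matrix of the word with letters $a_i^r$, and we would like $X^r$, the matrix of $w$ repeated $r$ times. For example, over $\mathbb F_3$ with $r=3$,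
$$M_z^{(3)}=\begin{pmatrix}z^3&1\\1&0\end{pmatrix},\qquad M_z^3=\begin{pmatrix}z^3+2z&z^2+1\\z^2+1&z\end{pmatrix}.$$
These matrices are different, but both have trace $z^3$ (as $3z=0$) and determinant $-1$. This is general: if $X$ has eigenvalues $\lambda,\mu$, then $X^r$ has trace $\lambda^r+\mu^r=(\lambda+\mu)^r$ and determinant $(\det X)^r$, exactly like $X^{(r)}$. So the two matrices should be conjugate: there should be $g\in GL_2(K)$ with
$$gX^{(r)}=X^rg.$$
With such a $g$, an equation like $\xi=Xg\cdot\xi^r$ would unfold into $X\cdot X^r\cdot X^{r^2}\cdots$, with all letters of bounded degree.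

Two things still have to be arranged. First, $X\,X^r\,X^{r^2}\cdots$ is the periodic word $www\cdots$, which is quadratic. So we need a separator $C$ between the powers, fixed by Frobenius (entries in $\mathbb F_p$) so that it survives iteration, and commuting with $g$ so that $g$ can be pushed past it. Second, $C$ must be translated back into continued fraction letters. Commuting with $g$ is the serious demand, and it is met by taking $X$ *symmetric*: it turns out that $g$ can then be found in $KI+KS$ with $S=\begin{pmatrix}0&1\\-1&0\end{pmatrix}$, a commutative algebra that contains constant non-scalar matrices. We take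
$$C=I+S=\begin{pmatrix}1&1\\-1&1\end{pmatrix}.$$
(The choice $C=S$ would not separate anything: for symmetric $X$ we have $XSX=X^tSX=(\det X)S$, so $S$ swallows the blocks on its two sides.)

## The intertwiner between $X^{(r)}$ and $X^r$

Let $w=(a_1,\dots,a_m)$, $m\ge1$, be a palindromic word (equal to its reversal, such as $z,z^2,z^2,z$) of non-constant polynomials, and $X=M_{a_1}\cdots M_{a_m}$. Transposing reverses the product, so $X$ is symmetric:
$$X=\begin{pmatrix}a&b\\b&d\end{pmatrix},\qquad\det X=\pm1.$$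
By Fact 2, $b\ne0$, $|a|>|b|$ and $|d|<|b|<|a|$ (for $m=1$: $a=a_1$, $b=1$, $d=0$).

**Step 1: finding $g$.** We construct $g$ from the trace-free part of $X$. As $2$ is invertible, put
$$u=\tfrac{a-d}2,\quad h_0=\tfrac{a+d}2,\quad Y=\begin{pmatrix}u&b\\b&-u\end{pmatrix},\quad D=u^2+b^2,$$
so that $X=h_0I+Y$ and $Y^2=D\,I$. Since $r$ is a power of $p$, and odd,
$$X^r=h_0^rI+Y^r=h_0^rI+D^{(r-1)/2}Y,\qquad X^{(r)}=h_0^rI+Y^{(r)},\qquad (Y^{(r)})^2=D^rI.$$
So $D^{(r-1)/2}Y$ and $Y^{(r)}$ have the same square $D^rI$. Put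
$$g=D^{(r+1)/2}I+Y\,Y^{(r)}.$$
Then
$$gY^{(r)}=D^{(r+1)/2}Y^{(r)}+D^rY=D^{(r-1)/2}Y\bigl(D^{(r+1)/2}I+YY^{(r)}\bigr)=D^{(r-1)/2}Y\,g,$$
where the middle equality uses $Y^2=D\,I$. Adding $h_0^rg$ on both sides,
$$gX^{(r)}=X^rg. \tag{4}$$

**Step 2: $g$ commutes with $C$.** This is where symmetry of $X$ pays. Multiplying out,
$$YY^{(r)}=\begin{pmatrix}u&b\\b&-u\end{pmatrix}\begin{pmatrix}u^r&b^r\\b^r&-u^r\end{pmatrix}=(u^{r+1}+b^{r+1})I+(ub^r-bu^r)S.$$
Hence
$$g=\alpha I+\beta S,\qquad\alpha=D^{(r+1)/2}+u^{r+1}+b^{r+1},\qquad\beta=ub^r-bu^r, \tag{5}$$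
and $gC=Cg$.

**Step 3: $g$ is invertible, and close to a scalar.** We need sizes later. As $|d|<|a|$ we have $|u|=|a|>|b|>0$. The leading term of $D^{(r+1)/2}$ is that of $u^{r+1}$, so the leading term of $\alpha$ is that of $2u^{r+1}$. Thus
$$|\alpha|=|u|^{r+1},\qquad|\beta|\le|b||u|^r<|\alpha|,\qquad\det g=\alpha^2+\beta^2\ne0. \tag{6}$$

## The product $\Pi_n$ as a continued fraction

Put
$$\Pi_n=X\,C\,X^r\,C\,X^{r^2}\,C\cdots X^{r^n}C .$$

**Step 1: translating $C$ into letters.** We show that each $C$ only perturbs the letters next to it and rescales the later ones. For $c\in\mathbb F_p^*$ let $D_c=\operatorname{diag}(c,1)$, and let $L=\begin{pmatrix}1&0\\-1&1\end{pmatrix}$, $U=\begin{pmatrix}1&1\\0&1\end{pmatrix}$. Then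
$$C=2\,L\,D_{1/2}\,U,\qquad M_aL=M_{a-1},\qquad UM_a=M_{a+1},\qquad D_cM_a=c\,M_{ca}D_{1/c}. \tag{7}$$
These are one-line checks. For the first, $D_{1/2}U=\begin{pmatrix}1/2&1/2\\0&1\end{pmatrix}$ and $LD_{1/2}U=\begin{pmatrix}1/2&1/2\\-1/2&1/2\end{pmatrix}$. For the last, both sides are $\begin{pmatrix}ca&c\\1&0\end{pmatrix}$. Hence
$$\Pi_n=2^{n+1}(XL)\,D_{1/2}\,(UX^rL)\,D_{1/2}\cdots(UX^{r^n}L)\,D_{1/2}\,U .$$
The bracket with exponent $r^j$ is the product of the $M$'s over the word $w^{r^j}$ with last letter decreased by $1$ and, if $j\ge1$, first letter increased by $1$. (For $j\ge1$ these are different positions, as the length is at least $r\ge3$.)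

Now push all factors $D$ to the right by the last rule in (7). A factor $D_c$ passing letters multiplies them alternately by $c$ and $1/c$ and comes out as $D_c$ or $D_{1/c}$. At the next boundary it merges with the $D_{1/2}$ standing there, by $D_cD_{c'}=D_{cc'}$. The factor acquired by a letter depends only on what stands to its left. So there is one infinite sequence $(b_i)_{i\ge1}$, independent of $n$, with
$$\Pi_n=c_n'\,M_{b_1}\cdots M_{b_{s_n}}\,D_{c_n}U,\qquad s_n=m(1+r+\cdots+r^n),\quad c_n,c_n'\in\mathbb F_p^*. \tag{8}$$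
Explicitly
$$b_i=\lambda_i(a_{\bar\imath}+\epsilon_i),\qquad\lambda_i\in\mathbb F_p^*,\quad\bar\imath\in\{1,\dots,m\},\ \bar\imath\equiv i\bmod m, \tag{9}$$
where $\epsilon_i=-1$ if $i=s_n$ for some $n\ge0$, $\epsilon_i=1$ if $i=s_n+1$ for some $n\ge0$, and $\epsilon_i=0$ otherwise. The constants $\lambda_i,\epsilon_i$ do not affect degrees: $\deg b_i=\deg a_{\bar\imath}$, so $(\deg b_i)$ is purely periodic with period word $(\deg a_1,\dots,\deg a_m)$. Define
$$\xi=[b_1,b_2,b_3,\dots].$$

**Step 2: $\xi$ is $\Pi_n$ of something large, and this characterizes $\xi$.** We want to pass between $\xi$ and the products $\Pi_n$ without mentioning letters. Let $y_n=[b_{s_n+1},b_{s_n+2},\dots]$. As $s_n+1\equiv1\bmod m$, $|y_n|=|b_{s_n+1}|=|a_1|\ge q$. Since $D_{c_n}U\cdot y=c_n(y+1)$, (8) gives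
$$\xi=\Pi_n\cdot y_n',\qquad y_n'=y_n/c_n-1,\qquad|y_n'|=|a_1|\ge q. \tag{10}$$
Conversely:
$$\text{if for infinitely many }n\text{ there is }y=y^{[n]}\in K_\infty\text{ with }|y|\ge q\text{ and }\zeta=\Pi_n\cdot y,\text{ then }\zeta=\xi. \tag{11}$$
Indeed $\zeta=M_{b_1}\cdots M_{b_{s_n}}\cdot c_n(y+1)$ with $|c_n(y+1)|=|y|>1$, so by Fact 1 the expansion of $\zeta$ begins with $b_1,\dots,b_{s_n}$, for infinitely many $n$.

**Step 3: $(b_i)$ is not ultimately periodic.** This will give degree $\ge3$. Suppose there is an eventual period, and let $\tau$ be a multiple of it divisible by $m$. Take $n$ so large that $s_n$ lies beyond the pre-period and $\tau+1<mr^{n+1}$. By (9), $b_{s_n+1}=\lambda(a_1+1)$. The block starting at position $s_n+1$ has length $mr^{n+1}$, so position $s_n+1+\tau$ is neither its first nor its last, and it is $\equiv1\bmod m$; hence $b_{s_n+1+\tau}=\lambda'a_1$. Here $\lambda,\lambda'\in\mathbb F_p^*$. Equality would give $(\lambda-\lambda')a_1=-\lambda\ne0$, impossible as $a_1$ is non-constant.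

## The equation $\xi=XCg\cdot\xi^r$

**Proposition 3.** With the notation above ($p$ odd, $r=p^s$, $w$ palindromic), $\xi=XCg\cdot\xi^r$. Consequently $\xi$ is algebraic with $3\le\deg\xi\le r+1$.

Let $\zeta=XCg\cdot\xi^r\in\mathbb P^1(K_\infty)$. We show $\zeta=\xi$ by (11).

**Step 1: pushing $g$ through.** We express $\zeta$ through $\Pi_{n+1}$. Raising (10) to the power $r$, $\xi^r=\Pi_n^{(r)}\cdot y$ with $y=y_n'^{\,r}$. By (4), $g(X^{(r)})^k=X^{rk}g$ for all $k\ge0$. Since $C^{(r)}=C$ and $gC=Cg$,
$$g\,\Pi_n^{(r)}=g\,X^{(r)}C(X^{(r)})^rC\cdots(X^{(r)})^{r^n}C=X^rCX^{r^2}C\cdots X^{r^{n+1}}C\,g.$$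
Multiplying by $XC$ on the left, $XCg\,\Pi_n^{(r)}=\Pi_{n+1}\,g$, so
$$\zeta=\Pi_{n+1}\cdot(g\cdot y)\qquad\text{for every }n\ge0.$$

**Step 2: $y$ is irrational.** This ensures that $g\cdot y$ is finite. First, *if $\eta\in K_\infty$ and $\eta^p\in K$, then $\eta\in K$.* Indeed $f=\eta^p$ is a series in $z^{-p}$, so its derivative with respect to $z$ vanishes. Write $f=A/B$ with $A,B\in R$. Then $AB^{p-1}=fB^p$ has derivative $0$, so it is a polynomial in $z^p$, hence a $p$-th power in $R$ (the coefficients are $p$-th powers in $\mathbb F_q$). So $f=\theta^p$ with $\theta\in K$, and $\eta^p=\theta^p$ gives $\eta=\theta$. Now if $y=y_n'^{\,p^s}$ were in $K$, applying this $s$ times would give $y_n'\in K$, and $\xi=\Pi_n\cdot y_n'$ would be rational, which it is not. As $\alpha,\beta\in K$ and $g$ is invertible, $-\beta y+\alpha\ne0$.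

**Step 3: $g\cdot y$ is large.** This is what (11) asks for. We have $|y|=|y_n'|^r\ge q^r$ and $|\beta|<|\alpha|$, so $|\alpha y+\beta|=|\alpha||y|$. By (6), $|\alpha|\ge|\beta|\,|u/b|$, and therefore
$$|g\cdot y|=\frac{|\alpha y+\beta|}{|-\beta y+\alpha|}\ge\frac{|\alpha||y|}{\max(|\beta||y|,|\alpha|)}\ge\min\Bigl(\Bigl|\frac ub\Bigr|,|y|\Bigr)\ge q,$$
because $u,b$ are polynomials with $|u|>|b|$. By (11), applied with $n+1$ for all $n\ge0$, $\zeta=\xi$.

**Step 4: the degree.** Write $XCg=\begin{pmatrix}A&B\\\Gamma&E\end{pmatrix}\in GL_2(K)$. Then $\xi$ is a root of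
$$\Gamma T^{r+1}-AT^r+ET-B\in K[T],$$
which is nonzero since the matrix is nonzero and the exponents $r+1,r,1,0$ are distinct. So $\deg\xi\le r+1$. By Step 3 of the previous section and Fact 4, $\deg\xi\ge3$. $\square$

**Proof of Theorem 1 for $p$ odd.** For $\mathcal N=\{k_1,\dots,k_l\}$ take $w=(z^{k_1},\dots,z^{k_l},z^{k_l},\dots,z^{k_1})$ and $r=p$. All partial quotients of $\xi$ have degree in $\mathcal N$, each degree in $\mathcal N$ occurs infinitely often, and $\xi$ is algebraic of degree $\ge3$. $\square$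

## The quartic over $\mathbb F_3$ from the one-letter word $z$

Take $q=p=r=3$ and $w=(z)$, so $X=M_z$, $a=z$, $b=1$, $d=0$. In $\mathbb F_3$, $1/2=-1$, so $u=-z$ and $D=z^2+1$. Then
$$\alpha=(z^2+1)^2+z^4+1=-(z^4+z^2+1)=-(z^2-1)^2,\qquad\beta=-z+z^3=z(z^2-1).$$
Dividing $g$ by the scalar $z^2-1$, which changes neither (4) nor the action, we may use
$$g_0=\begin{pmatrix}1-z^2&z\\-z&1-z^2\end{pmatrix}.$$
As a check of (4), both $g_0M_z^{(3)}$ and $M_z^3g_0$ equal $\begin{pmatrix}-z^5+z^3+z&1-z^2\\1-z^2-z^4&-z\end{pmatrix}$. Next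
$$XCg_0=\begin{pmatrix}z-1&z+1\\1&1\end{pmatrix}g_0=\begin{pmatrix}-z^3-1&1-z^3\\1-z-z^2&1+z-z^2\end{pmatrix},$$
and, after a change of sign, the equation is
$$(z^2+z-1)\xi^4-(z^3+1)\xi^3+(z^2-z-1)\xi+1-z^3=0. \tag{12}$$

The expansion comes from (9). Here $D_{1/2}=D_{-1}$ changes the sign of every letter it passes and comes out as $D_{-1}$. At the next boundary it meets another $D_{-1}$ and they cancel. So the blocks have alternating signs, and
$$\xi=[\,z-1,\ \ -(z+1),-z,-(z-1),\ \ z+1,\underbrace{z,\dots,z}_{7},z-1,\ \ -(z+1),\dots],$$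
with blocks of lengths $1,3,9,27,\dots$. Every partial quotient has degree $1$.

Let us confirm the second letter from (12) alone. Put $\xi=z-1+\delta$ with $|\delta|<1$. Since $(z^2+z-1)(z-1)=z^3+z+1$ and $(z^2-z-1)(z-1)=z^3+z^2+1$, (12) becomes
$$\xi^3\bigl(z+(z^2+z-1)\delta\bigr)=-z^2+1-(z^2-z-1)\delta .$$
The right side has absolute value $3^2$ and $|\xi^3|=3^3$. So $(z^2+z-1)\delta=-z+\kappa$ with $|\kappa|=3^{-1}$, and
$$\frac1\delta=\frac{z^2+z-1}{-z+\kappa}=-(z+1)+\frac{-1+\kappa(z+1)}{-z+\kappa}.$$
The last fraction has absolute value less than $1$, so the next partial quotient is $-(z+1)$, as predicted.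

## The degree is exactly $p^s+1$

**Proposition 4.** For $p$ odd, $\xi$ as in Proposition 3 has degree exactly $r+1=p^s+1$.

Let $\delta$ be the degree of $\xi$; we know $3\le\delta\le r+1$. The lower bound $\delta\ge r+1$ comes from approximations that are too good for a smaller degree. Long stretches of the expansion repeat $w$, so $\xi$ is very close to certain roots of quadratic polynomials. We measure this by values of quadratic polynomials at $\xi$.

**Step 1: a Liouville-type inequality.** This bounds such values from below. For $f\in R[T]$ let $H(f)$ be the maximum of the absolute values of its coefficients. *There is $c>0$ depending only on $\xi$ such that for every $f\in R[T]$ of degree $\le2$ with $f(\xi)\ne0$,*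
$$|f(\xi)|\ge c\,H(f)^{-(\delta-1)}. \tag{13}$$
Let $G=l\prod_{i=1}^\delta(T-\xi_i)\in R[T]$, $\xi_1=\xi$, be a multiple of the minimal polynomial of $\xi$ by an element of $K^*$, with roots counted with multiplicity in an algebraic closure of $K_\infty$, to which $|\cdot|$ extends. The resultant of $G$ and $f$, with $f$ taken of formal degree $2$, is the Sylvester determinant of their coefficients, so it lies in $R$; it equals $\pm l^2\prod_if(\xi_i)$. It is nonzero: if $f(\xi_i)=0$, then the polynomial $G$, which is irreducible over $K$ and has $\xi_i$ as a root, divides $f$ in $K[T]$, and $f(\xi)=0$. So it has absolute value at least $1$. As $|f(\xi_i)|\le H(f)\max(1,|\xi_i|)^2$ for $i\ge2$, (13) holds with $c^{-1}=|l|^2\prod_{i\ge2}\max(1,|\xi_i|)^2$.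

**Step 2: quadratic forms adapted to $X$.** We look for a form that does not notice powers of $X$. For a column vector $v$ put $F(v)=\det(v\,|\,Xv)$. For $v=(S,T)^t$ this is
$$F(v)=S(bS+dT)-T(aS+bT)=bS^2+(d-a)ST-bT^2,$$
a nonzero form over $R$ with coefficients bounded by $|a|$. Moreover $F(Xv)=\det(Xv\,|\,X\,Xv)=\det(X)F(v)=\pm F(v)$. For $n\ge1$ put
$$F_n(v)=F(\operatorname{adj}(\Pi_{n-1})v),$$
a binary quadratic form over $R$, nonzero because $\operatorname{adj}(\Pi_{n-1})$ is invertible.

**Step 3: the height of $F_n$.** Let $h=\deg a=\sum_{i=1}^m\deg a_i$ and $\sigma_n=1+r+\dots+r^{n-1}$. The maximum norm of matrices over $K_\infty$ is submultiplicative, with $\Vert X\Vert=q^h$ and $\Vert C\Vert=1$. So the entries of $\Pi_{n-1}$, hence those of its adjugate, are at most $q^{h\sigma_n}$, and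
$$H(F_n)\le|a|\,q^{2h\sigma_n}. \tag{14}$$

**Step 4: the value of $F_n$ at $\xi$.** We show it is much smaller than $1/H(F_n)$. By (10), $(\xi,1)^t=\rho_n^{-1}\Pi_n(y_n',1)^t$, where $\rho_n$ is the second coordinate of $\Pi_n(y_n',1)^t$. By (8), and because $D_{c_n}U(y_n',1)^t=(y_n,1)^t$, the vector $\Pi_n(y_n',1)^t$ equals $M_{b_1}\cdots M_{b_{s_n}}(y_n,1)^t$ up to a factor in $\mathbb F_p^*$. The degrees of $b_1,\dots,b_{s_n}$ form $\sigma_{n+1}$ full periods with total $h\sigma_{n+1}$. So by Fact 2, and as $|y_n|>1$,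
$$|\rho_n|=q^{h\sigma_{n+1}-\deg a_1}|y_n|=q^{h\sigma_{n+1}}.$$
Next, $\Pi_n=\Pi_{n-1}X^{r^n}C$, so $\operatorname{adj}(\Pi_{n-1})\Pi_n=\det(\Pi_{n-1})X^{r^n}C$ with $\det\Pi_{n-1}=\pm2^n\in\mathbb F_p^*$. Using $F(Xv)=\pm F(v)$ repeatedly to drop $X^{r^n}$,
$$|F_n(\xi,1)|=|\rho_n|^{-2}\,\bigl|F\bigl(C(y_n',1)^t\bigr)\bigr|\le|a||a_1|^2\,q^{-2h\sigma_{n+1}}, \tag{15}$$
since $C(y_n',1)^t=(y_n'+1,\,1-y_n')^t$ has coordinates of absolute value at most $|a_1|$.

**Step 5: comparison.** The polynomial $F_n(T,1)$ is nonzero of degree $\le2$, and $\xi$ has degree $\ge3$, so $F_n(\xi,1)\ne0$. Combining (13), (14) and (15),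
$$c\,\bigl(|a|q^{2h\sigma_n}\bigr)^{-(\delta-1)}\le|a||a_1|^2q^{-2h\sigma_{n+1}},\qquad\text{that is,}\qquad 2h\sigma_{n+1}\le2h(\delta-1)\sigma_n+O(1).$$
Divide by $2h\sigma_n\to\infty$. As $\sigma_{n+1}=r\sigma_n+1$, we get $r\le\delta-1$. Hence $\delta=r+1$. $\square$

In particular the series in (12) has degree exactly $4$ over $\mathbb F_3(z)$.

## Prescribed frequencies, prescribed beginnings, and alphabets

**Proof of Theorem 2(a).**

**Step 1: the frequencies.** We build a series $\xi_0$ with the right periodic degree sequence. Choose an integer $L\ge2$ with $Lf_k\in\mathbb Z$ for all $k\in\mathcal N$, and a word $(d_1,\dots,d_L)$ in which each $k\in\mathcal N$ occurs exactly $Lf_k$ times; this is possible as $\sum_k Lf_k=L$.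

If $p$ is odd, take the palindrome $w=(z^{d_1},\dots,z^{d_L},z^{d_L},\dots,z^{d_1})$, $r=p^s$, and let $\xi_0=\xi=[b_1,b_2,\dots]$ be the resulting series. By (9) its degree sequence is purely periodic with period $(d_1,\dots,d_L,d_L,\dots,d_1)$. By Proposition 4 its algebraic degree is $p^s+1$.

If $p=2$, take $w=(z^{d_1},\dots,z^{d_{L-1}})$, nonempty as $L\ge2$, with $x=z^{d_L}$, $y=z^{d_L}+1$, and $\xi_0=1/\eta=[W_\infty]$. By the shape of $W_\infty$, its degree sequence is purely periodic with period $(d_1,\dots,d_{L-1},d_L,d_{L-1},\dots,d_1,d_L)$. Its algebraic degree is that of $\eta$, namely $3$ or $4$.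

In both cases $k$ occurs $2Lf_k$ times in a period of length $2L$, so its frequency is $f_k$.

**Step 2: the beginning.** We now prepend $c_0,\dots,c_t$. Put $\xi=[c_0;c_1,\dots,c_t,\xi_0]$. The first partial quotient of $\xi_0$ is non-constant, so $|\xi_0|>1$ and this is the expansion of $\xi$, continued by that of $\xi_0$. Moreover $\xi$ is the image of $\xi_0$ under an element of $GL_2(K)$, so $K(\xi)=K(\xi_0)$ and the degrees agree. The later partial quotients have degree in $\mathcal N$, and each degree in $\mathcal N$ occurs infinitely often. So the spectrum is $\mathcal N$, and Fact 3 gives $C(\xi)=q^{-\max\mathcal N}$.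

**Step 3: density.** We check that these $\xi$ come arbitrarily close to everything. Let $\omega=[c_0;c_1,c_2,\dots]$ be irrational, with convergents $p_t/q_t$. If the expansion of $\xi$ begins with $c_0,\dots,c_t$, then by (1) both $\omega$ and $\xi$ are at distance less than $|q_t|^{-2}$ from $p_t/q_t$, so $|\omega-\xi|<|q_t|^{-2}$, and $|q_t|\to\infty$. Finally, irrational series are dense: a rational $\rho$ is the limit of the irrational series $\rho+z^{-N}\omega$ as $N\to\infty$. $\square$

**Proof of Theorem 2(b).** Let $p=2$. If $|\mathcal A|\ge2$, take distinct $x,y\in\mathcal A$ and a word $w$ with letters in $\mathcal A$ that contains every element of $\mathcal A$. The series $\eta=[0;W_\infty]$ has degree $3$ or $4$, all its $a_n$ $(n\ge1)$ lie in $\mathcal A$, and every element of $\mathcal A$ occurs infinitely often. If $|\mathcal A|=1$, then $a_n=a$ for all $n\ge1$, so $\theta=[a,a,\dots]$ satisfies $\theta^2-a\theta-1=0$, and $\xi=a_0+1/\theta$ has degree at most $2$. $\square$
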